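\title{Stationary measures of a nonlinear random walk pulled back by the mass to its left}

\begin{abstract}
We study the nonlinear Markov process on the nonnegative integers that jumps from $x$ to $x+1$ at rate $1+\delta$ and to $x-1$ at rate $1+\lambda\mu_t[0,x)$, where $\mu_t$ is its own law at time $t$. We prove that a stationary measure exists whenever $(1+1/\lambda)\ln(1+\lambda)-1>\ln(1+\delta)$. Stationary measures are the critical points of an explicit free energy, and the inequality is what makes this free energy coercive. We then describe the set of admissible $\lambda$ as a half-line whose endpoint is given by an explicit recursion. The condition above is asymptotically sharp as $\delta\downarrow0$. For large $\delta$ it is not necessary, and infinitely many stationary measures coexist near it.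
\end{abstract}

\section{Introduction}

\subsection*{The model and the question}
Fix $\delta\ge0$ and $\lambda>0$, and let $\mathbb N=\{0,1,2,\dots\}$. We consider the nonlinear Markov process $\{X(t)\}_{t\ge0}$ on $\mathbb N$ whose transitions at time $t$ are
\[
\begin{array}{lll}
x\to x+1 & \text{at rate } 1+\delta, & x\ge0,\\[2pt]
x\to x-1 & \text{at rate } 1+\lambda\,\mu_t[0,x), & x\ge1,
\end{array}
\]
where $\mu_t$ is the law of $X(t)$ and $\mu_t[0,x)=\mu_t(\{0,\dots,x-1\})$. The process is the mean-field limit, via propagation of chaos, of $N$ particles $X^N_1,\dots,X^N_N$ on $\mathbb N$: each particle jumps right at rate $1+\delta$ and, from a positive site, jumps left at rate $1+\frac{\lambda}{N}\sum_{k=1}^N\mathbf 1(X^N_k<X^N_i)$. A probability measure $\mu$ on $\mathbb N$ is \emph{stationary} if $\mu_0=\mu$ implies $\mu_t=\mu$ for all $t\ge0$.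

Without interaction the walk has drift $\delta\ge0$ and no stationary measure. The interaction pulls each particle back in proportion to the mass strictly to its left, and one asks how large $\lambda$ must be to hold the whole cloud near the origin. It is known that a stationary measure exists for $\lambda>4\delta$ and that none exists for $\lambda\le2\delta$. The question we answer comes from the work of Andreis, Asselah and Dai Pra~\cite{AAD}: does a stationary measure exist for every $\lambda$ with
\begin{equation}\label{eq:cond}
\Big(1+\frac1\lambda\Big)\ln(1+\lambda)-1>\ln(1+\delta)\ ?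
\end{equation}

\subsection*{Two averages of the backward rate}
Throughout, $\kappa=1+\delta$. If the law is spread over many sites, a particle that has a fraction $u$ of the mass to its left jumps back at rate $1+\lambda u$, and $u$ is roughly uniform on $[0,1]$. Both $2\delta$ and \eqref{eq:cond} compare the forward rate $\kappa$ with an average of $1+\lambda u$.

The first comparison is with the arithmetic mean. The drift is $\delta-\lambda\mu[0,x)$ at $x\ge1$ and $1+\delta$ at $0$. Its average under $\mu$ is $\delta+\mu(0)-\lambda P(Y<X)$ with $X,Y$ independent of law $\mu$, and $P(Y<X)=\frac12\big(1-\sum_x\mu(x)^2\big)$ by symmetry. In a stationary state the average drift should vanish: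
\begin{equation}\label{eq:drift}
\delta+\mu(0)+\frac\lambda2\sum_{x\ge0}\mu(x)^2=\frac\lambda2 .
\end{equation}
This forces $\lambda>2\delta$, that is, $\kappa<\int_0^1(1+\lambda u)\,du$. For a spread-out measure the terms $\mu(0)$ and $\sum\mu(x)^2$ are small, so $2\delta$ is the first guess for the threshold.

Condition \eqref{eq:cond} is the comparison with the geometric mean. Its left side is
\[
\ell(\lambda):=\int_0^1\ln(1+\lambda u)\,du ,
\]
so \eqref{eq:cond} reads $\kappa<e^{\ell(\lambda)}$. Logarithms enter because the stationary weights of a nearest-neighbor walk are products of ratios of rates. We shall see that $\ell(\lambda)-\ln\kappa$ is exactly the free energy cost of moving the whole cloud one site to the right. The function $\ell$ increases continuously and strictly from $\ell(0)=0$ to $\infty$ (Lemma~\ref{lem:ell}). We let $\lambda^*(\delta)$ be the unique root of $\ell(\lambda)=\ln(1+\delta)$; thus $\lambda^*(0)=0$, and \eqref{eq:cond} means $\lambda>\lambda^*(\delta)$.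

\subsection*{Results}
The answer to the question is yes.

\begin{theorem}\label{thm:exist}
If $\delta\ge0$, $\lambda>0$ and $\ell(\lambda)>\ln(1+\delta)$, then a stationary measure exists.
\end{theorem}

The set of all $\lambda$ that admit a stationary measure can be read off a recursion that does not contain $\lambda$. For $q>0$ define $a_x=a_x(q)$ and $A_x=A_x(q)$ by
\begin{equation}\label{eq:rec}
a_0=q,\qquad A_x=a_0+\dots+a_x,\qquad a_{x+1}=\frac{\kappa\,a_x}{1+A_x}\quad(x\ge0),
\end{equation}
and put $\Phi_\delta(q)=\lim_{x\to\infty}A_x=\sum_{x\ge0}a_x$.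

\begin{theorem}\label{thm:shoot}
Let $\delta\ge0$ and $\lambda_c(\delta)=\inf_{q>0}\Phi_\delta(q)$.
\begin{enumerate}
\item[(a)] $\Phi_\delta$ is finite and continuous on $(0,\infty)$, with $\Phi_\delta(q)>q$ and
\[
\Phi_\delta(q)^2=2\delta\,\Phi_\delta(q)+2q+\sum_{x\ge0}a_x^2 .
\]
In particular $\Phi_\delta>2\delta$.
\item[(b)] The stationary measures for $(\delta,\lambda)$ are in bijection with the solutions $q>0$ of $\Phi_\delta(q)=\lambda$, via $q=\lambda\mu(0)$.
\item[(c)] A stationary measure exists for every $\lambda>\lambda_c(\delta)$ and for no $\lambda<\lambda_c(\delta)$.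
\item[(d)] $2\delta\le\lambda_c(\delta)\le\lambda^*(\delta)$, and $\lambda^*(\delta)<\min\{4\delta,\,e(1+\delta)\}$ if $\delta>0$. Moreover $\lambda_c(0)=0$, and $\lambda_c(\delta)/\delta\to2$ as $\delta\downarrow0$.
\end{enumerate}
\end{theorem}

Parts (a) and (b) recover nonexistence for $\lambda\le2\delta$. By (d), the range in Theorem~\ref{thm:exist} strictly contains the known range $\lambda>4\delta$ when $\delta>0$, and it is asymptotically sharp as $\delta\downarrow0$. For large $\delta$ the picture is different.

\begin{theorem}\label{thm:many}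
There is $\delta_0$ such that for all $\delta\ge\delta_0$ and all $\lambda\in[2.69(1+\delta),\,2.8(1+\delta)]$ there are infinitely many stationary measures. Moreover $\lambda^*(\delta)/(1+\delta)\to e\in(2.69,2.8)$ as $\delta\to\infty$. Hence $\lambda_c(\delta)\le2.69(1+\delta)<\lambda^*(\delta)$ for large $\delta$, so the converse of Theorem~\ref{thm:exist} fails; in particular stationary measures then exist at $\lambda=\lambda^*(\delta)$ and on an interval below it.
\end{theorem}

We do not determine $\lambda_c(\delta)$ in closed form, nor whether a stationary measure exists at $\lambda=\lambda^*(\delta)$ for every $\delta>0$.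

Section~\ref{sec:db} reduces stationarity to a system of balance equations. Sections~\ref{sec:free} and~\ref{sec:coerc} solve it by minimization and prove Theorem~\ref{thm:exist}. Sections~\ref{sec:shoot} and~\ref{sec:many} solve it recursively from the origin and prove Theorems~\ref{thm:shoot} and~\ref{thm:many}.

\section{Stationarity is detailed balance}\label{sec:db}

For a probability measure $\mu$ on $\mathbb N$ write $F(x)=F_\mu(x)=\mu(\{0,\dots,x\})$. The backward rate at $x+1$ is $1+\lambda\mu[0,x+1)=1+\lambda F(x)$. Let $Q_\mu$ be the generator of the walk with these rates and $\mu$ frozen. The nonlinear process is a time-inhomogeneous jump process whose generator at time $t$ is $Q_{\mu_t}$, with $\mu_t$ its own law. The total jump rate is at most $\kappa+1+\lambda$, and for bounded rates the law satisfies the forward equation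
\begin{equation}\label{eq:forward}
\mu_t(x)=\mu_0(x)+\int_0^t b(\mu_s)(x)\,ds,\qquad b(\mu):=\mu Q_\mu .
\end{equation}
Let $c_\mu(x)=\kappa\mu(x)-(1+\lambda F(x))\mu(x+1)$ be the net current from $x$ to $x+1$, with $c_\mu(-1)=0$ because of the wall at the origin. Counting the flow in and out of $x$ gives $b(\mu)(x)=c_\mu(x-1)-c_\mu(x)$.

\begin{lemma}\label{lem:db}
A probability measure $\mu$ on $\mathbb N$ is stationary if and only if
\begin{equation}\label{eq:db}
\kappa\,\mu(x)=(1+\lambda F(x))\,\mu(x+1)\qquad\text{for all }x\ge0 .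
\end{equation}
Such a measure satisfies $\mu(x)>0$ for all $x$ and has finite mean.
\end{lemma}

\begin{proof}
Since $\sum_{y\le x}b(\mu)(y)=-c_\mu(x)$, we have $b(\mu)=0$ if and only if $c_\mu=0$, which is \eqref{eq:db}. If $\mu$ is stationary, \eqref{eq:forward} gives $t\,b(\mu)=0$, so $b(\mu)=0$.

Conversely let $b(\mu)=0$. For a probability measure $\rho$, with $\|\cdot\|$ the $\ell^1$ norm,
\[
|F_\rho(x)\rho(x+1)-F_\mu(x)\mu(x+1)|\le|\rho(x+1)-\mu(x+1)|+\mu(x+1)\|\rho-\mu\| .
\]
Hence $\|c_\rho-c_\mu\|\le(\kappa+1+2\lambda)\|\rho-\mu\|$ and $\|b(\rho)-b(\mu)\|\le L\|\rho-\mu\|$ with $L=2(\kappa+1+2\lambda)$. If $\mu_0=\mu$, then \eqref{eq:forward} gives $\|\mu_t-\mu\|\le L\int_0^t\|\mu_s-\mu\|\,ds$, and Gronwall's inequality yields $\mu_t=\mu$ for all $t$.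

Now assume \eqref{eq:db}. If $\mu(0)=0$, then $\mu\equiv0$ by induction, which is absurd; so $\mu(0)>0$, and induction gives $\mu(x)>0$ for all $x$. The ratios $\mu(x+1)/\mu(x)=\kappa/(1+\lambda F(x))$ decrease strictly to $\kappa/(1+\lambda)$. If this limit were at least $1$, then $\mu$ would be increasing and not summable. So the limit is below $1$, and $\mu$ decays geometrically.
\end{proof}

\section{The free energy}\label{sec:free}

The system \eqref{eq:db} is a recursion with the side condition $\sum\mu(x)=1$, and the side condition is the whole difficulty. A variational formulation builds it into the space of competitors. The construction is already visible on two sites.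

\begin{example}\label{ex:two}
Confine the walk to $\{0,1\}$ and let $\mu=(p,1-p)$. The only balance equation is $\kappa p=(1+\lambda p)(1-p)$, or
\[
\ln p-\ln(1-p)+\ln\frac{\kappa}{1+\lambda p}=0 .
\]
The left side is the derivative of $J(p)=p\ln p+(1-p)\ln(1-p)+G(p)$, where $G$ is any function with $G'(p)=\ln\frac{\kappa}{1+\lambda p}$. The function $J$ is continuous on the compact interval $[0,1]$, so it has a minimizer. Its derivative tends to $-\infty$ at $0$ and to $+\infty$ at $1$, so the minimizer is interior. There $J'=0$, which is the balance equation.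
\end{example}

The proof of Theorem~\ref{thm:exist} has the same three steps: a minimizer exists, the entropy keeps it off the boundary, and the first-order condition is \eqref{eq:db}. The passage to many sites rests on one feature of the model. The rates across the bond $\{x,x+1\}$ depend on $\mu$ only through $F(x)$, and moving mass across that bond changes $F(x)$ and no other value of $F$. So one term $G(F(x))$ per bond produces the right derivative in every direction at once. Since $F(x)\to1$, the sum over bonds can converge only if $G(1)=0$, and this fixes the constant. We therefore set, for $u\in[0,1]$,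
\[
G(u)=\int_u^1\ln\frac{1+\lambda s}{\kappa}\,ds,\qquad\text{so that}\qquad G'(u)=\ln\frac{\kappa}{1+\lambda u},\qquad G''(u)=-\frac{\lambda}{1+\lambda u}<0 .
\]
Then $G$ is concave, $G(1)=0$, and
\[
\gamma:=G(0)=\ell(\lambda)-\ln\kappa .
\]
Let $\mathcal M$ be the set of probability measures on $\mathbb N$ with finite mean $m(\mu)=\sum_x x\mu(x)=\sum_{x\ge0}(1-F(x))$. With $\eta(s)=s\ln s$ and $\eta(0)=0$, define the \emph{free energy}
\[
J(\mu)=\sum_{x\ge0}\eta(\mu(x))+\sum_{x\ge0}G(F(x)),\qquad\mu\in\mathcal M .
\]
The second series converges absolutely because $|G(u)|\le K(1-u)$ with $K=\max_{[0,1]}|G'|$. The first has nonpositive terms, which is the wrong sign for Fatou's lemma. Comparing $\mu$ with a geometric law shows that it converges and rewrites it with nonnegative terms.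

\begin{lemma}\label{lem:entropy}
Let $\theta\in(0,1)$, $\nu(x)=(1-\theta)\theta^x$ and $h_x(s)=s\ln\frac{s}{\nu(x)}-s+\nu(x)$ for $s\ge0$. Each $h_x$ is continuous and nonnegative. For $\mu\in\mathcal M$ both series below converge absolutely, and
\[
\sum_{x\ge0}\eta(\mu(x))=\ln(1-\theta)+m(\mu)\ln\theta+\sum_{x\ge0}h_x(\mu(x)).
\]
\end{lemma}

\begin{proof}
We have $h_x(s)=\nu(x)\,h(s/\nu(x))$ with $h(r)=r\ln r-r+1$, which is convex on $[0,\infty)$ with minimum $h(1)=0$. Since $-\ln\nu(x)=-\ln(1-\theta)-x\ln\theta\ge0$, the series $\sum_x\mu(x)\ln\nu(x)$ converges absolutely to $\ln(1-\theta)+m(\mu)\ln\theta$. From $\eta(\mu(x))\le0$ we get $0\le h_x(\mu(x))\le\mu(x)|\ln\nu(x)|+\nu(x)$, so $\sum_xh_x(\mu(x))<\infty$. Now sum the identity $\eta(\mu(x))=h_x(\mu(x))+\mu(x)\ln\nu(x)+\mu(x)-\nu(x)$ and use $\sum\mu=\sum\nu=1$.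
\end{proof}

Thus $J$ is finite on $\mathcal M$ for all $\delta\ge0$ and $\lambda>0$. The second and third steps of Example~\ref{ex:two} also hold for all parameters.

\begin{lemma}\label{lem:EL}
If $\mu$ minimizes $J$ over $\mathcal M$, then $\mu(x)>0$ for all $x$ and $\mu$ is stationary.
\end{lemma}

\begin{proof}
Fix $x\ge0$ and move mass $t$ from $x$ to $x+1$: let $\mu^t=\mu-t\mathbf 1_{\{x\}}+t\mathbf 1_{\{x+1\}}$ for $-\mu(x+1)\le t\le\mu(x)$. Then $\mu^t\in\mathcal M$. Only $\mu(x)$, $\mu(x+1)$ and $F(x)$ change, the last to $F(x)-t\in[0,1]$, so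
\begin{equation}\label{eq:transfer}
\begin{aligned}
J(\mu^t)-J(\mu)={}&\eta(\mu(x)-t)-\eta(\mu(x))+\eta(\mu(x+1)+t)-\eta(\mu(x+1))\\
&+G(F(x)-t)-G(F(x)).
\end{aligned}
\end{equation}
Suppose $\mu(x)>0=\mu(x+1)$ and let $t\downarrow0$. The function $\eta$ is differentiable at $\mu(x)$ and $G$ is Lipschitz, so the right side is $t\ln t+O(t)$, which is negative for small $t$. Suppose $\mu(x)=0<\mu(x+1)$ and let $t=-\tau$ with $\tau\downarrow0$. The right side is $\tau\ln\tau+O(\tau)$, again negative for small $\tau$. Both cases contradict minimality. Hence $\mu(x)>0$ if and only if $\mu(x+1)>0$, for every $x$, and as $\mu\not\equiv0$ all sites are charged.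

Now $t$ ranges over a neighborhood of $0$, and \eqref{eq:transfer} is differentiable at $t=0$. Since $\eta'(s)=\ln s+1$,
\begin{equation}\label{eq:deriv}
\frac{d}{dt}\Big|_{t=0}J(\mu^t)=\ln\mu(x+1)-\ln\mu(x)-G'(F(x))=\ln\frac{(1+\lambda F(x))\,\mu(x+1)}{\kappa\,\mu(x)} .
\end{equation}
This vanishes at a minimum, for every $x$, which is \eqref{eq:db}. Lemma~\ref{lem:db} concludes.
\end{proof}

\begin{remark}
Call $\mu\in\mathcal M$ a critical point of $J$ if $\mu>0$ everywhere and the derivative \eqref{eq:deriv} vanishes for all $x$. By Lemma~\ref{lem:db}, the critical points are exactly the stationary measures. The entropy term of $J$ is convex and the interaction term is concave, so nothing here forces uniqueness.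
\end{remark}

\section{Coercivity and the proof of Theorem~\ref{thm:exist}}\label{sec:coerc}

It remains to find a minimizer. On $\mathbb N$ compactness can fail because mass can move to infinity, and the simplest way to move it is rigidly. Let $\tau\mu$ be the translate $\tau\mu(0)=0$, $\tau\mu(x+1)=\mu(x)$. The entropy is unchanged, while $F_{\tau\mu}(0)=0$ and $F_{\tau\mu}(x+1)=F_\mu(x)$. Thus one empty bond is inserted, and
\begin{equation}\label{eq:shift}
J(\tau\mu)=J(\mu)+\gamma .
\end{equation}
The hypothesis of Theorem~\ref{thm:exist} is $\gamma>0$: translation to the right costs free energy. Concavity of $G$ extends this from rigid translations to all measures. The graph of $G$ lies above its chord from $(0,\gamma)$ to $(1,0)$,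
\begin{equation}\label{eq:chord}
G(u)\ge\gamma(1-u),\qquad u\in[0,1],
\end{equation}
so the interaction term is at least $\gamma\,m(\mu)$. We spend half of this confinement to dominate the entropy and keep the other half to bound the mean.

\begin{proof}[Proof of Theorem~\ref{thm:exist}]
Since $\gamma>0$, the number $\theta=e^{-\gamma/2}$ lies in $(0,1)$. Lemma~\ref{lem:entropy} with this $\theta$ and the formula $m(\mu)=\sum_x(1-F(x))$ give, for $\mu\in\mathcal M$,
\begin{equation}\label{eq:split}
J(\mu)=\ln(1-\theta)+\sum_{x\ge0}h_x(\mu(x))+\sum_{x\ge0}\Big[G(F(x))-\frac\gamma2(1-F(x))\Big].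
\end{equation}
The terms of the first sum are nonnegative. By \eqref{eq:chord} each term of the second is at least $\frac\gamma2(1-F(x))\ge0$. Therefore
\begin{equation}\label{eq:coerc}
J(\mu)\ge\ln(1-\theta)+\frac\gamma2\,m(\mu),
\end{equation}
and $\inf_{\mathcal M}J$ is finite.

Let $\mu_n\in\mathcal M$ satisfy $J(\mu_n)\to\inf J$. By \eqref{eq:coerc} there is $C$ with $m(\mu_n)\le C$ for all $n$. By a diagonal argument we may assume that $\mu_n(x)\to\mu(x)$ for every $x$; then $F_{\mu_n}(x)\to F(x):=\sum_{y\le x}\mu(y)$. Markov's inequality gives $1-F_{\mu_n}(x)\le C/(x+1)$, so $1-C/(x+1)\le F(x)\le1$ and $\mu$ is a probability measure. Fatou's lemma for series with nonnegative terms gives $m(\mu)\le\liminf m(\mu_n)\le C$, so $\mu\in\mathcal M$. Every summand in \eqref{eq:split} is nonnegative and a continuous function of $\mu(x)$ or $F(x)$, so Fatou's lemma applies again and gives $J(\mu)\le\liminf J(\mu_n)=\inf J$. Thus $\mu$ is a minimizer, and it is stationary by Lemma~\ref{lem:EL}.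
\end{proof}

\begin{remark}\label{rem:nomin}
The method stops exactly at $\lambda^*(\delta)$. If $\gamma<0$, iterating \eqref{eq:shift} shows that $J$ is unbounded below on $\mathcal M$; so, up to the case of equality, \eqref{eq:cond} is the range in which the free energy is bounded below. If $\gamma=0$, a minimizer $\mu$ would make $\tau\mu$ a minimizer with $\tau\mu(0)=0$, contradicting Lemma~\ref{lem:EL}. Hence $J$ has a minimizer if and only if $\lambda>\lambda^*(\delta)$. For smaller $\lambda$, stationary measures can only be critical points that are not global minimizers.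
\end{remark}

\section{Shooting from the origin}\label{sec:shoot}

To see all stationary measures, and not only minimizers, we return to \eqref{eq:db}. It determines $\mu$ from $\mu(0)$. Multiplying by $\lambda$ and setting $a_x=\lambda\mu(x)$, $A_x=\lambda F(x)$ turns it into \eqref{eq:rec}, where $\lambda$ no longer appears. The parameter survives only in the normalization $\sum_xa_x=\lambda$. One therefore runs the recursion from every $q>0$ and asks which total masses $\Phi_\delta(q)$ occur.

\begin{proof}[Proof of Theorem~\ref{thm:shoot}(a)--(c)]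
(a) All $a_x$ are positive, so $A_x$ increases strictly and $\Phi:=\Phi_\delta(q)>A_0=q$. If $A_x\to\infty$, then $a_{x+1}/a_x\to0$, so $\sum a_x<\infty$ by the ratio test, a contradiction. Hence $\Phi<\infty$.

Write the recursion as $a_{x+1}+A_xa_{x+1}=\kappa a_x$ and sum over $x\ge0$. The first terms sum to $\Phi-q$ and the right sides to $\kappa\Phi$. From $A_{x+1}=A_x+a_{x+1}$ we get $2A_xa_{x+1}=A_{x+1}^2-A_x^2-a_{x+1}^2$, which sums to $\Phi^2-q^2-\sum_{x\ge1}a_x^2=\Phi^2-\sum_{x\ge0}a_x^2$. Thus
\[
\Phi-q+\frac12\Big(\Phi^2-\sum_{x\ge0}a_x^2\Big)=(1+\delta)\Phi ,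
\]
which is the stated identity. It gives $\Phi^2>2\delta\Phi$, so $\Phi>2\delta$.

Each $A_x$ is a continuous function of $q$, so continuity of $\Phi_\delta$ follows from locally uniform convergence. Fix $q_0>0$. Since $\Phi_\delta(q_0)>2\delta\ge\delta$, there is $n$ with $A_n(q_0)>\delta$, that is, $\kappa/(1+A_n(q_0))<1$. By continuity there are $\theta<1$, $C<\infty$ and a neighborhood $U$ of $q_0$ on which $\kappa/(1+A_n)\le\theta$ and $a_n\le C$. As $A_x\ge A_n$ for $x\ge n$, we get $a_x\le C\theta^{x-n}$ on $U$ for $x\ge n$. So $\sum_xa_x$ converges uniformly on $U$.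

(b) If $\mu$ is stationary, then $q=\lambda\mu(0)>0$ by Lemma~\ref{lem:db}, the sequence $\lambda\mu(x)$ is the solution $a_x(q)$ of \eqref{eq:rec}, and $\Phi_\delta(q)=\lambda\sum_x\mu(x)=\lambda$. Conversely, if $\Phi_\delta(q)=\lambda$, then $\mu(x)=a_x(q)/\lambda$ is a probability measure that satisfies \eqref{eq:db} and $\lambda\mu(0)=q$. The two maps are inverse to each other.

(c) By (a), $\Phi_\delta((0,\infty))$ is the continuous image of an interval, hence an interval. It is unbounded above because $\Phi_\delta(q)>q$, and its left endpoint is $\lambda_c(\delta)$. Apply (b).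
\end{proof}

With $\Phi=\lambda$, $q=\lambda\mu(0)$ and $a_x=\lambda\mu(x)$, the identity in (a) divided by $2\lambda$ is the drift balance \eqref{eq:drift}.

\begin{example}
Let $\delta=0$. Then $a_{x+1}<a_x$, so $\sum a_x^2\le q\Phi$ and the identity gives $\Phi^2\le2q+q\Phi$. Hence $\Phi_0(q)\le\frac12\big(q+\sqrt{q^2+8q}\big)\to0$ as $q\downarrow0$, and $\lambda_c(0)=0$.
\end{example}

For $\delta>0$ the sequence $a_x$ grows at first when $q<\delta$, and this argument is lost: the identity bounds $\Phi_\delta$ from below only. The upper bound on $\lambda_c$ comes from Theorem~\ref{thm:exist}, and it remains to locate $\lambda^*$.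

\begin{lemma}\label{lem:ell}
The function $\ell$ is continuous and strictly increasing on $[0,\infty)$, and
\begin{equation}\label{eq:jensen}
\ln\Big(1+\frac\lambda e\Big)<\ell(\lambda)<\ln\Big(1+\frac\lambda2\Big)\qquad(\lambda>0).
\end{equation}
Consequently $\ell(\lambda)\to\infty$ as $\lambda\to\infty$, and $2\delta<\lambda^*(\delta)<e\delta$ for $\delta>0$. Moreover $\lambda^*(\delta)/\delta\to2$ as $\delta\downarrow0$ and $\lambda^*(\delta)/(1+\delta)\to e$ as $\delta\to\infty$.
\end{lemma}

\begin{proof}
For $u>0$ the integrand $\ln(1+\lambda u)$ is strictly increasing in $\lambda$, and it is $1$-Lipschitz in $\lambda$ for $u\in[0,1]$; this gives the first claim. Recall Jensen's inequality in strict form: $E\varphi(Z)>\varphi(EZ)$ if $\varphi$ is strictly convex and $Z$ is integrable and not constant. Let $U$ be uniform on $(0,1)$, so $\ell(\lambda)=E\ln(1+\lambda U)$. The upper bound in \eqref{eq:jensen} is the case $\varphi(u)=-\ln(1+\lambda u)$, $Z=U$. The lower bound is the case $\varphi(t)=\ln(1+e^t)$, with $\varphi''(t)=e^t/(1+e^t)^2>0$, and $Z=\ln(\lambda U)$,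 with $EZ=\ln\lambda-1$. Taking $\lambda=2\delta$ and $\lambda=e\delta$ in \eqref{eq:jensen} gives $\ell(2\delta)<\ln(1+\delta)<\ell(e\delta)$, hence the bounds on $\lambda^*=\lambda^*(\delta)$.

Integrating $\ln(1+v)\ge v-v^2/2$ gives $\ell(\lambda)\ge\lambda/2-\lambda^2/6$. Hence $\delta\ge\ln(1+\delta)=\ell(\lambda^*)\ge\lambda^*/2-e^2\delta^2/6$, so $2\delta<\lambda^*\le2\delta+e^2\delta^2/3$, which gives the first limit. For the second,
\[
\ell(\lambda)-(\ln\lambda-1)=\ln\Big(1+\frac1\lambda\Big)+\frac{\ln(1+\lambda)}{\lambda}\longrightarrow0\qquad(\lambda\to\infty).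
\]
Since $\lambda^*>2\delta\to\infty$, this gives $\ln\kappa-\ln\lambda^*+1\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:shoot}(d)]
The bound $\lambda_c\ge2\delta$ follows from (a). Every $\lambda>\lambda^*$ admits a stationary measure by Theorem~\ref{thm:exist}, so $\lambda\ge\lambda_c$ by (c); hence $\lambda_c\le\lambda^*$. For $\delta=0$ this gives $0\le\lambda_c\le0$. For $\delta>0$, Lemma~\ref{lem:ell} gives $\lambda^*<e\delta<\min\{4\delta,e(1+\delta)\}$, and $2\le\lambda_c/\delta\le\lambda^*/\delta\to2$ as $\delta\downarrow0$.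
\end{proof}

\section{Large drift: infinitely many stationary measures}\label{sec:many}

Let $\kappa$ be large and $q$ small. As long as $A_x\ll1$, the recursion \eqref{eq:rec} is almost linear and $a_x\approx q\kappa^x$. If $q=s\kappa^{-j}$ with $1\le s\ll\kappa$, this phase lasts up to site $j$, where $a_j\approx A_j\approx s$. One more step brings $a_{j+1}\approx\kappa s/(1+s)$ to order $\kappa$. From then on the denominator $1+A_x$ is comparable to $\kappa$, and the sum saturates within a few sites. The total mass $\Phi_\delta(q)$ thus depends mostly on the phase $s$ and hardly on $j$. If two phases give different masses, $\Phi_\delta$ crosses every intermediate level once for each $j$. We use the phases $s=1$ and $s=\sqrt\kappa$.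

\begin{proposition}\label{prop:osc}
There is $\delta_1>0$ such that for all $\delta\ge\delta_1$ and all integers $j\ge0$,
\[
\Phi_\delta(\kappa^{-j})<2.69\,\kappa,\qquad \Phi_\delta(\kappa^{1/2-j})>2.8\,\kappa .
\]
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:many}, given Proposition~\ref{prop:osc}]
By Lemma~\ref{lem:ell}, $\lambda^*/\kappa\to e$, so there is $\delta_0\ge\delta_1$ with $\lambda^*/\kappa\in(2.69,2.8)$ for $\delta\ge\delta_0$. Let $\delta\ge\delta_0$ and $\lambda\in[2.69\kappa,2.8\kappa]$. Then $\Phi_\delta(\kappa^{-j})<\lambda<\Phi_\delta(\kappa^{1/2-j})$, so by continuity $\Phi_\delta(q)=\lambda$ has a solution in $I_j=(\kappa^{-j},\kappa^{1/2-j})$ for each $j\ge0$. The intervals $I_j$ are disjoint because $\kappa^{1/2-(j+1)}<\kappa^{-j}$. By Theorem~\ref{thm:shoot}(b) the solutions give infinitely many distinct stationary measures. Finally $\lambda_c\le\Phi_\delta(1)<2.69\kappa<\lambda^*$, and $[2.69\kappa,\lambda^*]\subset[2.69\kappa,2.8\kappa]$.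
\end{proof}

The point in Proposition~\ref{prop:osc} is uniformity in $j$: the linear phase is arbitrarily long, and its errors must not accumulate. They do not, because $A_i$ grows geometrically and $\sum_{i<j}A_i$ is controlled by its last term.

\begin{lemma}[Linear phase]\label{lem:linear}
Let $\delta>0$, $s>0$, $j\ge0$ and $q=s\kappa^{-j}$. Then
\[
s\,e^{-s\kappa/\delta^2}\le a_j\le s,\qquad s\,e^{-s\kappa/\delta^2}\le A_j\le s\Big(1+\frac1\delta\Big).
\]
\end{lemma}

\begin{proof}
For $j=0$ we have $a_0=A_0=s$. Let $j\ge1$. From $a_{x+1}\le\kappa a_x$ we get $a_x\le q\kappa^x$, and $\sum_{x=0}^{i}\kappa^x\le\kappa^{i+1}/\delta$ gives $A_i\le q\kappa^{i+1}/\delta$. Hence $A_{j-1}\le s/\delta$ and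
\[
\sum_{i<j}A_i\le\frac q\delta\sum_{x=1}^{j}\kappa^{x}\le\frac{q\,\kappa^{j+1}}{\delta^2}=\frac{s\kappa}{\delta^2}.
\]
Iterating \eqref{eq:rec} gives $a_j=s\prod_{i<j}(1+A_i)^{-1}$, and $1\le1+A_i\le e^{A_i}$ yields the bounds on $a_j$. Those on $A_j$ follow from $A_j=A_{j-1}+a_j$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:osc}]
After site $j$ the natural scale is $\kappa$, so put $y_x=A_x/\kappa$, $d_x=a_x/\kappa$ and $\varepsilon=1/\kappa$.

\emph{Entry point.} By \eqref{eq:rec}, $d_{j+1}=a_j/(1+A_j)$ and $y_{j+1}=A_j/\kappa+d_{j+1}$. Let $\delta\to\infty$. For both $s=1$ and $s=\sqrt\kappa$ we have $s\kappa/\delta^2\le\kappa^{3/2}/\delta^2\to0$. So Lemma~\ref{lem:linear} gives $a_j/s\to1$, $A_j/s\to1$ and $A_j/\kappa\to0$, with bounds that do not depend on $j$. Since $d_{j+1}=(a_j/s)/(1/s+A_j/s)$, we obtain, uniformly in $j\ge0$,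
\begin{equation}\label{eq:entry}
(y_{j+1},d_{j+1})\to(\tfrac12,\tfrac12)\ \text{ for }s=1,\qquad(y_{j+1},d_{j+1})\to(1,1)\ \text{ for }s=\sqrt\kappa .
\end{equation}

\emph{Nonlinear phase.} In the new variables \eqref{eq:rec} reads $(y_{x+1},d_{x+1})=T_\varepsilon(y_x,d_x)$, where
\[
T_\varepsilon(y,d)=\Big(y+\frac{d}{\varepsilon+y},\ \frac{d}{\varepsilon+y}\Big).
\]
The map $(\varepsilon,y,d)\mapsto T_\varepsilon(y,d)$ is continuous from $[0,\infty)\times(0,\infty)^2$ to $(0,\infty)^2$, and so is $(\varepsilon,y,d)\mapsto T_\varepsilon^n(y,d)$ for each fixed $n$. Continuity at $(0,\frac12,\frac12)$ and $(0,1,1)$, together with \eqref{eq:entry}, shows that $(y_{j+1+n},d_{j+1+n})=T_\varepsilon^n(y_{j+1},d_{j+1})$ converges, uniformly in $j$, to the $n$th point of the corresponding orbit of $T_0$. Each step of $T_0$ replaces $d$ by $d/y$ and adds the result to $y$: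
\[
\begin{array}{c|cccccc}
n&0&1&2&3&4&5\\ \hline
s=1&(\frac12,\frac12)&(\frac32,1)&(\frac{13}6,\frac23)&(\frac{193}{78},\frac4{13})&(\frac{193}{78}+\frac{24}{193},\frac{24}{193})&\\[5pt]
s=\sqrt\kappa&(1,1)&(2,1)&(\frac52,\frac12)&(\frac{27}{10},\frac15)&(\frac{749}{270},\frac2{27})&(\frac{749}{270}+\frac{20}{749},\frac{20}{749})
\end{array}
\]

\emph{Lower bound, $s=\sqrt\kappa$.} Since $y_x$ increases to $\Phi_\delta/\kappa$, we have $\Phi_\delta(\kappa^{1/2-j})/\kappa\ge y_{j+6}$. The right side tends uniformly in $j$ to $\frac{749}{270}+\frac{20}{749}>2.7740+0.0267>2.8$.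

\emph{Upper bound, $s=1$.} Here the tail must be estimated. Let $(\bar y,\bar d)$ be the point with $n=4$. From $2.474<\frac{193}{78}<2.475$ and $0.124<\frac{24}{193}<0.125$ we get $2.59<\bar y<2.6$ and $\bar d<0.125$. For large $\delta$ we thus have $y_{j+5}>1$ for all $j$. For $x\ge j+5$, monotonicity of $y_x$ gives $d_{x+1}\le d_x/y_{j+5}$, and summing the geometric series yields
\[
\frac{\Phi_\delta(\kappa^{-j})}{\kappa}=y_{j+5}+\sum_{x>j+5}d_x\le y_{j+5}+\frac{d_{j+5}}{y_{j+5}-1}.
\]
The right side tends uniformly in $j$ to $\bar y+\bar d/(\bar y-1)<2.6+\frac{0.125}{1.59}<2.679<2.69$.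

Both limits satisfy strict inequalities and are uniform in $j$, so a single $\delta_1$ serves all $j$.
\end{proof}

\begin{remark}
Proposition~\ref{prop:osc} shows that $\Phi_\delta(q)$ has no limit as $q\downarrow0$ when $\delta\ge\delta_1$. The stationary measure obtained from $I_j$ has $q=s\kappa^{-j}$ with $s<\sqrt\kappa$, so by Lemma~\ref{lem:linear} it gives $\{0,\dots,j\}$ mass $A_j/\lambda\le(1+1/\delta)/(2.69\sqrt\kappa)$. For large $\delta$ it therefore lies almost entirely to the right of site $j$: the measures of Theorem~\ref{thm:many} sit farther and farther from the wall. For $2.69\kappa\le\lambda\le\lambda^*(\delta)$ none of them minimizes $J$, by Remark~\ref{rem:nomin}.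
\end{remark}

\begin{thebibliography}{1}
\bibitem{AAD} Luisa Andreis, Amine Asselah, Paolo Dai Pra, \emph{Ergodicity of a system of interacting random walks with asymmetric interaction}, arXiv:1702.02754 (2017).
\end{thebibliography}
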